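\title{Decidability in Young's lattice: the boundary lies between two and three quantifier blocks}

\begin{abstract}
Consider the integer partitions, ordered by containment of Young diagrams, with a constant for every partition. We disprove the conjecture that the existential theory of this structure is undecidable: it is decidable, and in fact NP-complete. A false inequality between two diagrams is witnessed by a single cell, and deleting the rows and columns that contain no witness shrinks any solution into a small box. The same compression shows that the $\Sigma_2$-theory with constants is decidable and $\Sigma_2^p$-complete. The boundary is sharp: the $\Sigma_3$-theory is undecidable, even without constants.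
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Write $\mathbb{N}_+=\{1,2,\dots\}$ and $[n]=\{1,\dots,n\}$. A \emph{partition} is a sequence $x=(x_1\ge x_2\ge\cdots)$ of nonnegative integers with finitely many nonzero terms, its \emph{parts}. Elements $(i,j)$ of $\mathbb{N}_+^2$ are \emph{cells}, with $i$ the row and $j$ the column, and cells are ordered componentwise. We identify $x$ with its Young diagram $\{(i,j): j\le x_i\}$. The diagrams are exactly the finite down-sets of $\mathbb{N}_+^2$, that is, the finite sets that contain with each cell all smaller cells. \emph{Young's lattice} is the set $\mathcal{P}$ of all partitions, including the empty partition $\emptyset$, ordered by inclusion of diagrams. Thus $x\le y$ if and only if $x_i\le y_i$ for all $i$. Meet and join are $\cap$ and $\cup$, with $(x\cap y)_i=\min(x_i,y_i)$ and $(x\cup y)_i=\max(x_i,y_i)$. The \emph{conjugate} $x'=\{(j,i):(i,j)\in x\}$ is the transposed diagram. We write $(1^r)$ for the partition with $r$ parts equal to $1$, and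
\[
\delta_m=\{(r,c): r+c\le m+1\}=(m,m-1,\dots,1)\qquad(m\ge 0)
\]
for the \emph{staircase}.

We study the structure $\langle\mathcal{P},\le,\pi:\pi\in\mathcal{P}\rangle$, in which every partition is named by a constant, written as the list of its parts. The \emph{atoms} of the language are the inequalities $s\le t$, where $s,t$ are variables or constants; $s=t$ abbreviates $s\le t\wedge t\le s$, and $s<t$ abbreviates $s\le t\wedge t\not\le s$. A formula is $\Sigma_n$ if it consists of $n$ alternating blocks of quantifiers, the first one existential, followed by a quantifier-free formula; it is $\Pi_n$ if the first block is universal. The \emph{$\Sigma_n$-theory} of a structure is the set of its true $\Sigma_n$-sentences, and it is \emph{decidable} if an algorithm tests membership in this set. The following conjecture comes from \cite{Wires}.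

\medskip
\noindent\textbf{Conjecture.} \emph{The $\Sigma_1$-theory of $\langle\mathcal{P},\le,\pi:\pi\in\mathcal{P}\rangle$ is undecidable.}
\medskip

The constants are what makes this a question about Young's lattice. Without them, a $\Sigma_1$-sentence with $n$ variables is true in $\mathcal{P}$ exactly when it is true in some partial order with at most $n$ elements. In one direction, restrict the order of $\mathcal{P}$ to the values of the variables. In the other, a partial order $\preceq$ on $[m]$ embeds in $\mathcal{P}$ by $q\mapsto\delta_{m-1}\cup\{(i,m+1-i): i\preceq q\}$. With constants the particular shape of $\mathcal{P}$ matters. For example,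
\[
\exists x\,\bigl[(1)<x\ \wedge\ (2)\not\le x\ \wedge\ (1,1)\not\le x\bigr]
\]
is false, because a diagram with at least two cells contains the cell $(1,2)$ or the cell $(2,1)$.

A true $\Sigma_1$-sentence is confirmed by trying all tuples of partitions in turn, so the theory is decidable if and only if the size of a smallest solution has a computable bound. There is a reason to guess that it has none. The quantifier-free condition $(1)\le a\wedge(1,1)\not\le a$ defines the one-row partitions $(c)$, a copy of $\langle\mathbb{N}_+,\le\rangle$, and a general partition stores a finite sequence of such numbers. If addition and multiplication of rows were existentially definable, then the undecidability of Diophantine equations \cite{Mat} would prove the conjecture. They are definable with more quantifiers, as Section~\ref{sec:sigma3} shows. Nevertheless, the conjecture is false.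

For a sentence with constants $\pi_1,\dots,\pi_k$, let $N_r$ be the largest number of parts and $N_c$ the largest part among them (both $0$ if no nonempty constant occurs), so that all $\pi_i\subseteq[N_r]\times[N_c]$. In statements about complexity, the parts of a constant are written in binary.

\begin{theorem}\label{thm:A}
Let $\exists\bar x\,\phi$ be a $\Sigma_1$-sentence in the language $(\le,\pi:\pi\in\mathcal{P})$ with $w$ atoms. If it is true, it has a solution $\bar x$ with all $x_i\subseteq[N_r+w]\times[N_c+w]$. Hence the $\Sigma_1$-theory of $\langle\mathcal{P},\le,\pi:\pi\in\mathcal{P}\rangle$ is decidable, and it is NP-complete. The same holds if $\cap$ and $\cup$ are added to the language. Decidability also holds if conjugation is added as well, with the box $[N+2w]^2$, where $N=\max(N_r,N_c)$.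
\end{theorem}

\begin{theorem}\label{thm:B}
If a $\Sigma_2$-sentence $\exists x_1\dots x_n\,\forall\bar y\,\phi$ in the language $(\le,\pi:\pi\in\mathcal{P})$ with $k$ constants is true, it has a witness $\bar x$ with all $x_i\subseteq[N_r+w]\times[N_c+w]$, where $w=n(n+2k-1)$. Hence the $\Sigma_2$-theory with constants is decidable, and it is $\Sigma_2^p$-complete.
\end{theorem}

\begin{theorem}\label{thm:C}
The $\Sigma_3$-theory of $\langle\mathcal{P},\le\rangle$, without constants, is undecidable.
\end{theorem}

\begin{corollary}\label{cor:boundary}
With or without constants, the $\Sigma_n$-theory of Young's lattice is decidable if and only if $n\le 2$.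
\end{corollary}

\begin{proof}
A sentence without constants is a sentence with constants, and dummy quantifiers turn a $\Sigma_m$-sentence into an equivalent $\Sigma_n$-sentence for $n\ge m$. So Theorem~\ref{thm:B} covers $n\le2$ and Theorem~\ref{thm:C} covers $n\ge3$.
\end{proof}

In tuples $\bar x=(x_1,\dots,x_n)$ the symbol $x_i$ denotes a partition; parts are taken only of partitions whose name carries no index.

\section{Deleting rows and columns}\label{sec:compression}

The method is visible in a sentence with two variables and one constant:
\[
\exists x\,\exists y\,\bigl[(2)\le x\ \wedge\ (2)\le y\ \wedge\ x\not\le y\ \wedge\ y\not\le x\bigr].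
\]
Take the solution $x=(5,4,4,1)$, $y=(6,2,2,2,1)$; we want to shrink it. Deleting the same row, or the same column, from both diagrams and closing the gap keeps every inclusion between them. It can destroy two things. A non-inclusion can become an inclusion; but $x\not\le y$ survives as long as one cell of $x\setminus y$ survives, say $(3,4)$, and $y\not\le x$ survives with the cell $(5,1)$. And the relation to the constant can change; so we keep the box $[1]\times[2]$ occupied by $(2)$. Keep, therefore, only rows $1,3,5$ and columns $1,2,4$. Rows $1,3,5$ of $x$ have lengths $5,4,0$ and meet the kept columns in $3,3,0$ cells, while those of $y$ have lengths $6,2,1$ and meet them in $3,2,1$ cells. The new pair $(3,3)$, $(3,2,1)$ is again a solution (Figure~\ref{fig:compress}). The number of rows and columns kept depends on the sentence, not on the solution we started from.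

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.42]
\foreach \i/\j in {1/1,1/2,1/4,3/1,3/2,3/4} {\fill[gray!35] (\j,-\i) rectangle ++(1,1);}
\foreach \i/\n in {1/5,2/4,3/4,4/1} {\foreach \j in {1,...,\n} {\draw (\j,-\i) rectangle ++(1,1);}}
\fill (4.5,-2.5) circle (0.2); \node at (3.5,0.7) {$x$};
\begin{scope}[xshift=7cm]
\foreach \i/\j in {1/1,1/2,1/4,3/1,3/2,5/1} {\fill[gray!35] (\j,-\i) rectangle ++(1,1);}
\foreach \i/\n in {1/6,2/2,3/2,4/2,5/1} {\foreach \j in {1,...,\n} {\draw (\j,-\i) rectangle ++(1,1);}}
\fill (1.5,-4.5) circle (0.2); \node at (4,0.7) {$y$};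
\end{scope}
\draw[->] (14.7,-1.5) -- (16.3,-1.5);
\begin{scope}[xshift=16cm]
\foreach \i/\n in {1/3,2/3} {\foreach \j in {1,...,\n} {\draw[fill=gray!35] (\j,-\i) rectangle ++(1,1);}}
\fill (3.5,-1.5) circle (0.2); \node at (2.5,0.7) {$\rho(x)$};
\end{scope}
\begin{scope}[xshift=20.5cm]
\foreach \i/\n in {1/3,2/2,3/1} {\foreach \j in {1,...,\n} {\draw[fill=gray!35] (\j,-\i) rectangle ++(1,1);}}
\fill (1.5,-2.5) circle (0.2); \node at (2.5,0.7) {$\rho(y)$};
\end{scope}
\end{tikzpicture}
\caption{Keeping only rows $1,3,5$ and columns $1,2,4$ (shaded cells) compresses $x=(5,4,4,1)$ and $y=(6,2,2,2,1)$ to $\rho(x)=(3,3)$ and $\rho(y)=(3,2,1)$. The dotted cells, one in $x\setminus y$ and one in $y\setminus x$, survive, so the compressed diagrams remain incomparable.}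
\label{fig:compress}
\end{figure}

In general, let $f,g:\mathbb{N}_+\to\mathbb{N}_+$ be strictly increasing; they list the rows and the columns that we keep. Put
\[
h(i,j)=(f(i),g(j)),\qquad \rho(x)=h^{-1}(x)\quad(x\in\mathcal{P}).
\]
A strictly increasing map satisfies $f(i)\le f(j)\iff i\le j$ and $f(i)\ge i$. Hence for cells $p,q$ we have $h(p)\le h(q)\iff p\le q$, the map $h$ is injective, and $h(p)\ge p$. The set $\rho(x)$ is finite because $h$ is injective, and it is a down-set because $h$ is monotone; so $\rho(x)$ is a partition. We say that $h$ \emph{fixes the box} $[N_r]\times[N_c]$ if $f(i)=i$ for $i\le N_r$ and $g(j)=j$ for $j\le N_c$.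

\begin{lemma}\label{lem:rho}
Let $x,y,\pi\in\mathcal{P}$.
\begin{enumerate}
\item[(a)] $\rho$ is monotone and preserves $\cap$ and $\cup$. If $f=g$, then $\rho(x')=\rho(x)'$.
\item[(b)] If $h$ fixes the box $[N_r]\times[N_c]$ and $\pi\subseteq[N_r]\times[N_c]$, then $\rho(\pi)=\pi$.
\item[(c)] If some cell of $x\setminus y$ lies in the image of $h$, then $\rho(x)\not\le\rho(y)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Preimages respect $\subseteq$, $\cap$ and $\cup$. If $f=g$, then $(i,j)\in\rho(x')$ and $(j,i)\in\rho(x)$ both say that $(f(j),f(i))\in x$.

(b) If $p\in[N_r]\times[N_c]$, then $h(p)=p$. Otherwise $p\notin\pi$, and $h(p)\ge p$ gives $h(p)\notin\pi$ since $\pi$ is a down-set. In both cases $h(p)\in\pi\iff p\in\pi$.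

(c) If $h(p)\in x\setminus y$, then $p\in\rho(x)\setminus\rho(y)$.
\end{proof}

Part (b) is needed because a constant keeps its value when the variables are compressed. If we delete column $2$ from $x=(2)$, the true atom $(2)\le x$ becomes the false atom $(2)\le(1)$.

\begin{lemma}\label{lem:choice}
Let $N_r,N_c\ge0$, let $x_1,\dots,x_n\in\mathcal{P}$, and let $W$ be a finite set of cells. There are $f,g$ such that $h$ fixes the box $[N_r]\times[N_c]$, the image of $h$ contains $W$, and $\rho(x_i)\subseteq[N_r+|W|]\times[N_c+|W|]$ for all $i$. If $N_r=N_c=N$, the same can be achieved with $f=g$ and the larger box $[N+2|W|]^2$.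
\end{lemma}

\begin{proof}
Let $R$ be the union of $[N_r]$ with the set of rows of cells of $W$, and $C$ the union of $[N_c]$ with the set of their columns. Choose $M$ larger than all elements of $R\cup C$ and so large that all $x_i\subseteq[M]^2$. Let $f(1)<\dots<f(|R|)$ be the elements of $R$ and $f(|R|+i)=M+i$ for $i\ge1$; define $g$ in the same way from $C$. Since $[N_r]$ and $[N_c]$ are initial segments of $R$ and $C$, the map $h$ fixes the box. The image of $h$ contains $R\times C\supseteq W$. A cell outside $[|R|]\times[|C|]$ is sent by $h$ outside $[M]^2$, so $\rho(x_i)\subseteq[|R|]\times[|C|]$, and $|R|\le N_r+|W|$, $|C|\le N_c+|W|$. For the last statement, replace both $R$ and $C$ by $R\cup C$, which has at most $N+2|W|$ elements.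
\end{proof}

\section{Existential sentences}\label{sec:sigma1}

Recall that a decision problem is in NP if its yes-instances are those that have a certificate of polynomial size, checkable in polynomial time, and in coNP if its complement is in NP. It is in $\Sigma_2^p$ if its yes-instances are those that have a certificate of polynomial size whose checking is a problem in coNP. Under polynomial-time reductions, satisfiability of Boolean formulas is NP-complete, and truth of quantified Boolean formulas $\exists\bar p\,\forall\bar q\,\beta$ is $\Sigma_2^p$-complete.

\begin{proof}[Proof of Theorem~\ref{thm:A}]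
We allow $\cap$ and $\cup$ from the start, so the atoms of $\phi$ have the form $s\le t$ for terms $s,t$ built from variables and constants.

\emph{The box.} Let $\bar x$ be a solution. For each atom $s\le t$ of $\phi$ that is false at $\bar x$, choose a cell in $s(\bar x)\setminus t(\bar x)$. Let $W$ be the set of these cells, so $|W|\le w$, and take $f,g$ from Lemma~\ref{lem:choice}. For every term $s$ we have
\begin{equation}\label{eq:terms}
\rho(s(\bar x))=s(\rho(\bar x)),
\end{equation}
by induction on $s$: for a variable this is the definition of $\rho(\bar x)$, for a constant it is Lemma~\ref{lem:rho}(b), and the steps for $\cap$ and $\cup$ are Lemma~\ref{lem:rho}(a). If an atom $s\le t$ is true at $\bar x$, then $\rho(s(\bar x))\le\rho(t(\bar x))$ by monotonicity. If it is false at $\bar x$, then $\rho(s(\bar x))\not\le\rho(t(\bar x))$ by Lemma~\ref{lem:rho}(c). By \eqref{eq:terms}, every atom of $\phi$ has the same truth value at $\rho(\bar x)$ as at $\bar x$. Since $\phi$ is a Boolean combination of its atoms, $\rho(\bar x)$ is a solution, and it lies in $[N_r+w]\times[N_c+w]$. If conjugation is in the language, all constants lie in $[N]^2$;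 take $f=g$ from the last statement of Lemma~\ref{lem:choice}. Then \eqref{eq:terms} also passes through conjugation, and the box is $[N+2w]^2$.

\emph{Decidability.} The box is computed from the sentence and contains finitely many tuples of partitions; evaluate $\phi$ on each.

\emph{Membership in NP.} Let the input have length $L$. The number of variables, $w$ and $N_r$ are at most $L$, and $N_c<2^L$. A partition in the box has at most $N_r+w$ parts, each at most $N_c+w$, so a solution in the box, written in binary, has polynomial size. Terms are evaluated part by part with $\min$ and $\max$, and atoms by comparing parts, so $\phi$ is evaluated in polynomial time.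

\emph{NP-hardness.} In a Boolean formula $\beta$, replace each propositional variable $p_i$ by the atom $x_i\le\emptyset$ and quantify the $x_i$ existentially. The atom is true for $x_i=\emptyset$ and false for $x_i=(1)$, so every truth assignment arises from some tuple $\bar x$. The sentence is true if and only if $\beta$ is satisfiable.
\end{proof}

This disproves the conjecture. With conjugation, the box has $N+2w$ rows, and $N\ge N_c$ may be exponential in the input length. The list of parts is then no longer a short certificate, which is why Theorem~\ref{thm:A} asserts only decidability in that case.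

\section{One alternation: lifting counterexamples}\label{sec:sigma2}

Let $\forall\bar y\,\phi(\bar x,\bar y)$ hold at $\bar x$. We want it to hold at $\rho(\bar x)$. The new difficulty is that $\bar y$ is not available when $W$ is chosen, and it ranges over infinitely many tuples. So we argue in the opposite direction: from a counterexample $\bar y$ for $\rho(\bar x)$ we build a counterexample $\hat y_1,\dots,\hat y_l$ for $\bar x$. This calls for a map going back up, and the first candidate moves the cells of $y$ by $h$ and fills in the deleted rows and columns:
\[
\sigma(y)=\{c\in\mathbb{N}_+^2: c\le h(q)\text{ for some }q\in y\}.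
\]
It is a finite down-set, the smallest one containing $h(y)$.

\begin{lemma}\label{lem:sigma}
The map $\sigma$ is monotone, $\sigma(y)\le x\iff y\le\rho(x)$, and $\rho(\sigma(y))=y$ for all $x,y\in\mathcal{P}$.
\end{lemma}

\begin{proof}
If $y\subseteq z$, every $q\in y$ lies in $z$, so $\sigma(y)\subseteq\sigma(z)$. As $x$ is a down-set, $\sigma(y)\subseteq x\iff h(y)\subseteq x\iff y\subseteq h^{-1}(x)$. Finally, $p\in\rho(\sigma(y))$ if and only if $h(p)\le h(q)$ for some $q\in y$, that is, $p\le q$ for some $q\in y$, that is, $p\in y$.
\end{proof}

So $\sigma$ handles atoms in which $y$ is on the left. It fails when $y$ is on the right. Delete column $2$ only: $f(i)=i$, $g(1)=1$, and $g(j)=j+1$ for $j\ge2$. For $a=(2)$ and $y=(1)$ we have $\rho(a)=(1)\le y$, but $a\not\le\sigma(y)=(1)$. The repair is to add to $\sigma(y)$ each given partition that is required to lie below the lift. This must not spoil the atoms of the first kind, and a hypothesis is needed: for $a_1=(1)$ and $a_2=(2)$ we have $\rho(a_1)=\rho(a_2)=y$, and a lift would have to satisfy $a_2\le\hat y\le a_1$, which is impossible. The obstruction is that $\rho$ has created the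 inequality $\rho(a_2)\le\rho(a_1)$, and it is the only obstruction.

\begin{lemma}\label{lem:lift}
Let $a_1,\dots,a_m\in\mathcal{P}$ satisfy $a_i\le a_j\iff\rho(a_i)\le\rho(a_j)$ for all $i,j$. For all $y_1,\dots,y_l\in\mathcal{P}$ there are $\hat y_1,\dots,\hat y_l\in\mathcal{P}$ such that, for all indices,
\[
\hat y_i\le\hat y_j\iff y_i\le y_j,\qquad
\hat y_i\le a_j\iff y_i\le\rho(a_j),\qquad
a_j\le\hat y_i\iff\rho(a_j)\le y_i .
\]
\end{lemma}

\begin{proof}
Let $K_i=\{\kappa:\rho(a_\kappa)\le y_i\}$ and $\hat y_i=\sigma(y_i)\cup\bigcup_{\kappa\in K_i}a_\kappa$. Since $\rho$ preserves unions and $\rho(\sigma(y_i))=y_i$,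
\[
\rho(\hat y_i)=y_i\cup\bigcup_{\kappa\in K_i}\rho(a_\kappa)=y_i .
\]
Applying the monotone map $\rho$ to the left side of each equivalence therefore yields its right side. We prove the three converse implications.

If $y_i\le y_j$, then $\sigma(y_i)\le\sigma(y_j)$ and $K_i\subseteq K_j$, so $\hat y_i\le\hat y_j$.

If $y_i\le\rho(a_j)$, then $\sigma(y_i)\le a_j$ by Lemma~\ref{lem:sigma}. For $\kappa\in K_i$ we have $\rho(a_\kappa)\le y_i\le\rho(a_j)$, hence $a_\kappa\le a_j$; this is the one use of the hypothesis. So $\hat y_i\le a_j$.

If $\rho(a_j)\le y_i$, then $j\in K_i$, so $a_j\le\hat y_i$.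
\end{proof}

To secure the hypothesis we need a witness for every false inequality among the existential variables and the constants, whether or not it occurs as an atom of $\phi$. This is why the bound in Theorem~\ref{thm:B} counts pairs rather than atoms.

\begin{proposition}\label{prop:pi1}
Let $\phi(\bar x,\bar y,\bar\pi)$ be quantifier-free in the language $(\le,\pi:\pi\in\mathcal{P})$, with constants $\pi_1,\dots,\pi_k\subseteq[N_r]\times[N_c]$, and let $x_1,\dots,x_n\in\mathcal{P}$. Suppose that $h$ fixes the box $[N_r]\times[N_c]$ and that for every ordered pair $(s,t)$ of entries of the list $x_1,\dots,x_n,\pi_1,\dots,\pi_k$, not both among the $\pi_i$, with $s\not\le t$, some cell of $s\setminus t$ lies in the image of $h$. If $\forall\bar y\,\phi(\bar x,\bar y,\bar\pi)$ is true, then $\forall\bar y\,\phi(\rho(\bar x),\bar y,\bar\pi)$ is true.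
\end{proposition}

\begin{proof}
For all entries $s,t$ of the list, $s\le t\iff\rho(s)\le\rho(t)$. Indeed, for two constants this holds because $\rho(\pi_i)=\pi_i$ by Lemma~\ref{lem:rho}(b), and for the other pairs it follows from parts (a) and (c) of that lemma. Suppose $\phi(\rho(\bar x),\bar y,\bar\pi)$ fails for some $\bar y$, and let $\hat y_1,\dots,\hat y_l$ be given by Lemma~\ref{lem:lift} for this list. We compare the tuple of the $x_i,\hat y_i,\pi_i$ with the tuple of the $\rho(x_i),y_i,\pi_i=\rho(\pi_i)$. An atom without the variables $\bar y$ has the same truth value at both by the equivalence just proved. An atom with at least one of these variables has the same truth value at both by Lemma~\ref{lem:lift}. So $\phi(\bar x,\hat y_1,\dots,\hat y_l,\bar\pi)$ fails, a contradiction.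
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{The box.} Let $\bar x$ be a witness. For each pair $(s,t)$ as in Proposition~\ref{prop:pi1} choose a cell of $s\setminus t$, and let $W$ be the set of these cells. Such a pair occupies two distinct positions of the list, not both among the last $k$, so
\[
|W|\le(n+k)(n+k-1)-k(k-1)=n^2+2nk-n=w .
\]
With $f,g$ from Lemma~\ref{lem:choice}, the tuple $\rho(\bar x)$ lies in the stated box and is a witness by Proposition~\ref{prop:pi1}.

\emph{Decidability.} The box contains finitely many candidates $\bar x$. Here it pays that every partition is a constant: for a fixed candidate, $\forall\bar y\,\phi(\bar x,\bar y,\bar\pi)$ is the negation of the $\Sigma_1$-sentence $\exists\bar y\,\neg\phi$ with constants $\bar x,\bar\pi$, which is decided by Theorem~\ref{thm:A}.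

\emph{Complexity.} Since $w$ is polynomial in the input length, a candidate has polynomial size as a list of parts in binary. Checking it is in coNP by Theorem~\ref{thm:A}, so the problem is in $\Sigma_2^p$. For hardness, replace each propositional variable in $\exists\bar p\,\forall\bar q\,\beta$ by an atom $v\le\emptyset$, with $v$ quantified in the same way. Each atom takes both truth values, independently of the others, so each quantifier block ranges over all truth assignments, and truth is preserved.
\end{proof}

The argument does not extend to $\exists\bar x\,\forall\bar y\,\exists\bar z$. After lifting $\bar y$, one obtains $\bar z$ for the uncompressed tuple and would push it down by $\rho$; but the cells that witness the false atoms involving $\bar z$ may lie in rows and columns already deleted. Proposition~\ref{prop:pi1} also shows concretely what two blocks cannot express.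

\begin{remark}\label{rem:nondef}
No $\Sigma_2$-formula with constants defines $E=\{((m),(1^m)):m\ge1\}$. Suppose $\exists x_3\dots x_n\,\forall\bar y\,\phi(x_1,\dots,x_n,\bar y,\bar\pi)$ does, in the free variables $x_1,x_2$. Let $w=n(n+2k-1)$ and $m>N_r+w$. Take $x_1=(m)$, $x_2=(1^m)$ and witnesses $x_3,\dots,x_n$, choose $W$ and $f$ as in the proof above, and let $g$ be the identity. Proposition~\ref{prop:pi1} applies and gives $(\rho(x_1),\rho(x_2))\in E$. But $\rho(x_2)$ has at most $N_r+w<m$ cells, while $\rho(x_1)$ is $(m)$ if $f(1)=1$ and $\emptyset$ otherwise.
\end{remark}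

\section{Arithmetic with three quantifier blocks}\label{sec:sigma3}

We encode positive integers by rows and columns, define addition and multiplication by $\Sigma_3$-formulas, and apply the undecidability of Diophantine equations. At first we use the three constants $(1),(2),(1,1)$; they are removed at the end. The whole difficulty is to stay within three blocks, so we begin with the bookkeeping.

\subsection{Counting quantifiers}

We use the standard prenex rules, each an effective rewriting up to logical equivalence. The negation of a $\Sigma_n$-formula is $\Pi_n$, and conversely. Conjunctions and disjunctions of $\Sigma_n$-formulas are $\Sigma_n$ (rename bound variables and merge the blocks level by level), and the same holds for $\Pi_n$. A prefix $\exists$ keeps a formula in $\Sigma_n$, and a prefix $\forall$ keeps it in $\Pi_n$. Formulas in $\Sigma_n$ or $\Pi_n$ are both $\Sigma_{n+1}$ and $\Pi_{n+1}$, by dummy quantifiers. In particular, an existential quantification of a conjunction of $\Pi_2$-formulas is $\Sigma_3$.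

For $c,r\ge1$ write $a_c=(c)$ and $b_r=(1^r)$. The partitions $a_c$ are the \emph{rows} and the $b_r$ are the \emph{columns}; the partition $(1)=a_1=b_1$ is both. They are defined without quantifiers:
\[
\mathrm{Row}(a):\ (1)\le a\wedge(1,1)\not\le a,\qquad \mathrm{Col}(b):\ (1)\le b\wedge(2)\not\le b .
\]
The covering relation is $\Pi_1$:
\[
\mathrm{Cov}(u,v):\ u<v\ \wedge\ \forall z\,\neg(u<z\wedge z<v).
\]
It holds exactly when $v$ is $u$ with one cell added: if $u<v$, then adding to $u$ a minimal cell of $v\setminus u$ gives a down-set $z$ with $u<z\le v$, and $z<v$ unless $v\setminus u$ is that one cell. The covers of $a_c$ are $(c+1)$ and $(c,1)$, so $a_c^+:=a_{c+1}$ is the unique row covering $a_c$. By conjugation, $b_r^+:=b_{r+1}$ is the unique column covering $b_r$.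

Consider relations on $\mathcal{P}$ in which some arguments are restricted to rows and some to columns. Call such a relation $\Delta_2$ if there are a $\Sigma_2$-formula and a $\Pi_2$-formula, in the constants $(1),(2),(1,1)$, each equivalent to it for all admissible arguments. This class matters because we shall use negations freely under a universal quantifier.

\begin{lemma}\label{lem:delta}
Relations defined by $\Pi_1$-formulas are $\Delta_2$. Boolean combinations of $\Delta_2$ relations are $\Delta_2$. If $\theta$ is $\Delta_2$, so is the relation obtained by substituting $a^+$ for a row argument $a$, or $b^+$ for a column argument $b$, or $(1)$ for either. Quantifying arguments of a $\Delta_2$ relation universally over all rows or all columns gives a relation defined by a $\Pi_2$-formula.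
\end{lemma}

\begin{proof}
The first two statements are prenex rules, and substituting a constant adds no quantifier. For a row $a$, uniqueness of $a^+$ gives
\[
\theta(a^+)\iff\exists s\,[\mathrm{Row}(s)\wedge\mathrm{Cov}(a,s)\wedge\theta(s)]\iff\forall s\,[\neg\mathrm{Row}(s)\vee\neg\mathrm{Cov}(a,s)\vee\theta(s)].
\]
With the $\Sigma_2$-form of $\theta$, the middle formula is $\Sigma_2$, since $\mathrm{Cov}$ is $\Pi_1$. With the $\Pi_2$-form, the last formula is $\Pi_2$, since $\neg\mathrm{Cov}$ is $\Sigma_1$. For columns, replace $\mathrm{Row}$ by $\mathrm{Col}$. Finally, $\forall a\,[\neg\mathrm{Row}(a)\vee\theta(a)]$ and $\forall b\,[\neg\mathrm{Col}(b)\vee\theta(b)]$ are $\Pi_2$ with the $\Pi_2$-form of $\theta$.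
\end{proof}

\subsection{Reading the cells of a diagram}

To use a partition as a store of numbers we must read its parts. A column $b_r$ and a row $a_c$ address the cell $(r,c)$, and this cell lies in $x$ if and only if the rectangle $[r]\times[c]$ does. The rectangle is the largest partition containing neither $b_{r+1}$ nor $a_{c+1}$. This suggests, for a column $b$ and a row $a$,
\begin{align*}
\mathrm{In}(b,a,x)&:\ \forall z\,\bigl(b^+\not\le z\wedge a^+\not\le z\ \to\ z\le x\bigr),\\
\mathrm{Len}(b,a,x)&:\ \mathrm{In}(b,a,x)\wedge\neg\,\mathrm{In}(b,a^+,x).
\end{align*}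

\begin{lemma}\label{lem:in}
$\mathrm{In}$ and $\mathrm{Len}$ are $\Delta_2$. Moreover, $\mathrm{In}(b_r,a_c,x)\iff(r,c)\in x$, and $\mathrm{Len}(b_r,a_c,x)\iff x_r=c$.
\end{lemma}

\begin{proof}
$\mathrm{In}$ arises from the $\Pi_1$-formula $\forall z\,(b\not\le z\wedge a\not\le z\to z\le x)$ by the substitutions $b\mapsto b^+$ and $a\mapsto a^+$, so both relations are $\Delta_2$ by Lemma~\ref{lem:delta}. The conditions $b_{r+1}\not\le z$ and $a_{c+1}\not\le z$ say that $z$ has at most $r$ rows and at most $c$ columns, that is, $z\subseteq[r]\times[c]$. All such $z$ lie in $x$ if and only if $[r]\times[c]\subseteq x$, if and only if $(r,c)\in x$. Finally, $(r,c)\in x$ and $(r,c+1)\notin x$ together say that $x_r=c$.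
\end{proof}

\subsection{Staircases}

So far row indices and row lengths are two unrelated copies of $\mathbb{N}_+$, and by Remark~\ref{rem:nondef} no $\Sigma_2$-formula matches them up. A staircase does: row $r$ of $\delta_m$ has length $m+1-r$ for $r\le m$ and is empty for $r>m$. Hence for $r,c\ge1$,
\begin{equation}\label{eq:stair}
\mathrm{Len}(b_r,a_c,\delta_m)\iff r+c=m+1 .
\end{equation}
A staircase is recognized by the fact that membership is constant along antidiagonals. Let $\mathrm{St}(\mu)$ be
\[
(1)\le\mu\ \wedge\ \forall\text{ columns }b\ \forall\text{ rows }a\ \bigl[\mathrm{In}(b,a^+,\mu)\leftrightarrow\mathrm{In}(b^+,a,\mu)\bigr].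
\]

\begin{lemma}\label{lem:st}
$\mathrm{St}$ is $\Pi_2$, and $\mathrm{St}(\mu)$ holds if and only if $\mu=\delta_m$ for some $m\ge1$.
\end{lemma}

\begin{proof}
The bracket is $\Delta_2$, so $\mathrm{St}$ is $\Pi_2$ by Lemma~\ref{lem:delta}. It says that $\mu\ne\emptyset$ and $(r,c+1)\in\mu\iff(r+1,c)\in\mu$ for all $r,c\ge1$. This holds for $\delta_m$ with $m\ge1$, since both cells have coordinate sum $r+c+1$. Conversely, applying the equivalence $r-1$ times gives $(r,c)\in\mu\iff(1,r+c-1)\in\mu\iff r+c-1\le\mu_1$. So $\mu=\delta_m$ with $m=\mu_1\ge1$.
\end{proof}

The third quantifier block enters here: ``there is a staircase such that \dots'' has the form $\exists\forall\exists$.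

\subsection{Addition and multiplication}

By \eqref{eq:stair}, one staircase performs one addition. For multiplication, the natural plan is to record $XY$ as a repeated sum in the partition $\lambda=(XY,(X-1)Y,\dots,Y)$ and to say that $\lambda_1=Z$, that $\lambda_X=Y$, and that consecutive parts differ by $Y$. The last condition quantifies over all rows of $\lambda$. Inserting a $\Sigma_3$-formula for addition under that universal quantifier would give a $\Pi_4$-condition, and $\Sigma_5$ after the quantifier $\exists\lambda$. Instead we choose, once and outside the universal quantifier, two staircases that together tabulate $c\mapsto c+Y$: the rows of $\nu=\delta_Z$ take each length from $1$ to $Z$, and the same row of $\mu=\delta_{Y+Z}$ is longer by $Y$. For $X=3$, $Y=2$, $Z=6$ we have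
\[
\lambda=(6,4,2),\qquad \nu=(6,5,4,3,2,1),\qquad \mu=(8,7,6,5,4,3,2,1).
\]
The part $\lambda_2=4$ is found as $\nu_3$, and $\mu_3=6=\lambda_1$; the part $\lambda_3=2$ is found as $\nu_5$, and $\mu_5=4=\lambda_2$.

\begin{lemma}\label{lem:arith}
There are $\Sigma_3$-formulas $\mathrm{Eq}$, $\mathrm{Add}$, $\mathrm{Mul}$ in the constants $(1),(2),(1,1)$ such that for all positive integers $X,Y,Z$,
\begin{align*}
\mathrm{Eq}(a_X,b_Y)&\iff X=Y,\\
\mathrm{Add}(a_X,b_Y,a_Z)&\iff X+Y=Z,\\
\mathrm{Mul}(b_X,a_Y,b_Y,a_Z)&\iff XY=Z .
\end{align*}
\end{lemma}

\begin{proof}
We write each formula with these arguments in place of its free variables.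

\emph{Equality.} Let $\mathrm{Eq}$ be $\exists\mu\,[\mathrm{St}(\mu)\wedge\mathrm{Len}((1),a_X,\mu)\wedge\mathrm{Len}(b_Y,(1),\mu)]$. By Lemma~\ref{lem:st} and \eqref{eq:stair}, it says that some $m\ge1$ satisfies $1+X=m+1$ and $Y+1=m+1$, that is, $X=Y$.

\emph{Addition.} Let $\mathrm{Add}$ be $\exists\mu\,[\mathrm{St}(\mu)\wedge\mathrm{Len}((1),a_Z,\mu)\wedge\mathrm{Len}(b_Y^+,a_X,\mu)]$. It says that some $m\ge1$ satisfies $1+Z=m+1$ and $(Y+1)+X=m+1$, that is, $X+Y=Z$.

\emph{Multiplication.} Let $\mathrm{Mul}$ assert that there are $\lambda,\mu,\nu$ such that
\begin{enumerate}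
\item[(M1)] $\mathrm{St}(\nu)$ and $\mathrm{Len}((1),a_Z,\nu)$;
\item[(M2)] $\mathrm{St}(\mu)$ and $\mathrm{Len}(b_Y^+,a_Z,\mu)$;
\item[(M3)] $\mathrm{Len}((1),a_Z,\lambda)$ and $\mathrm{Len}(b_X,a_Y,\lambda)$;
\item[(M4)] for all columns $b,d$ and rows $a,e$:
\[
\mathrm{Len}(b,a,\lambda)\wedge\mathrm{Len}(b^+,e,\lambda)\wedge\mathrm{Len}(d,e,\nu)\ \to\ \mathrm{Len}(d,a,\mu).
\]
\end{enumerate}
By \eqref{eq:stair}, (M1) says $\nu=\delta_Z$, and (M2) says $\mu=\delta_m$ with $(Y+1)+Z=m+1$, that is, $\mu=\delta_{Y+Z}$. Condition (M3) says $\lambda_1=Z$ and $\lambda_X=Y$. With $b=b_r$ and $d=b_s$, condition (M4) says: for all $r,s\ge1$, if $\lambda_{r+1}\ge1$ and $\nu_s=\lambda_{r+1}$, then $\mu_s=\lambda_r$. Given (M1) and (M2), the nonzero parts of $\nu$ are $\nu_s=Z+1-s$ for $1\le s\le Z$, they take each value in $[Z]$, and $\mu_s=Y+Z+1-s=\nu_s+Y$ for these $s$. So (M4) is then equivalent to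
\begin{equation}\label{eq:steps}
\lambda_r=\lambda_{r+1}+Y\quad\text{for every } r\ge1 \text{ with } 1\le\lambda_{r+1}\le Z .
\end{equation}
Suppose (M1)--(M4) hold. For $1\le r<X$ we have $1\le Y=\lambda_X\le\lambda_{r+1}\le\lambda_1=Z$, so \eqref{eq:steps} applies to $r=1,\dots,X-1$ and gives $Z=\lambda_1=\lambda_X+(X-1)Y=XY$. Conversely, if $Z=XY$, take $\nu=\delta_Z$, $\mu=\delta_{Y+Z}$ and $\lambda=(XY,(X-1)Y,\dots,Y)$. Then $\lambda_1=Z$ and $\lambda_X=Y$, and \eqref{eq:steps} holds because $\lambda_{r+1}\ge1$ forces $r<X$, where $\lambda_r-\lambda_{r+1}=Y$.

\emph{Quantifiers.} $\mathrm{St}$ and (M4) are $\Pi_2$ and all instances of $\mathrm{Len}$ are $\Delta_2$, by Lemmas~\ref{lem:delta}, \ref{lem:in} and~\ref{lem:st}. Each of the three formulas is an existential quantification of a conjunction of $\Pi_2$-formulas, hence $\Sigma_3$.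
\end{proof}

\subsection{Proof of Theorem~\ref{thm:C}}

By the theorem of Davis, Putnam, Robinson and Matiyasevich \cite{Mat}, no algorithm decides, for polynomials $P,Q$ with nonnegative integer coefficients, whether $P=Q$ has a solution in positive integers.

\emph{Reduction to a system.} Our rows and columns encode only positive integers, so we replace $P,Q$ by $P+1,Q+1$, which does not change the solutions. Each of these is a nonempty sum of summands that are $1$ or products of variables, hence a term in $1,+,\cdot$ and the variables, and every subterm is positive at positive arguments. Introduce an unknown for each subterm, together with the equation $X=1$, $X+Y=Z$ or $XY=Z$ that describes how the subterm is formed (none for a variable). If $U,V$ are the unknowns for $P+1$ and $Q+1$, add an unknown $T$ and the equations $T=1$ and $UT=V$. The resulting finite system of equations of these three types is solvable in positive integers if and only if $P=Q$ is.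

\emph{Translation.} For each unknown $X$ of the system take two variables $\alpha_X,\beta_X$. Let $\Psi$ be the existential quantification over all of them of the conjunction of $\mathrm{Row}(\alpha_X)\wedge\mathrm{Col}(\beta_X)\wedge\mathrm{Eq}(\alpha_X,\beta_X)$ for each $X$, and of
\[
\alpha_X=(1),\qquad\mathrm{Add}(\alpha_X,\beta_Y,\alpha_Z),\qquad\mathrm{Mul}(\beta_X,\alpha_Y,\beta_Y,\alpha_Z)
\]
for the equations $X=1$, $X+Y=Z$, $XY=Z$ of the system, respectively. The first conditions hold exactly when $\alpha_X=a_m$ and $\beta_X=b_m$ for some $m\ge1$, which we read as the value of $X$. By Lemma~\ref{lem:arith}, the other conditions then say that these values satisfy the system. So $\Psi=\Psi((1),(2),(1,1))$ is a $\Sigma_3$-sentence, computed from $P$ and $Q$, that is true if and only if $P=Q$ is solvable.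

\emph{Removing the constants.} Replace the three constants by variables $e,u,v$ and consider the constant-free sentence
\[
\exists o,e,u,v\,\bigl[\forall z\,(o\le z)\wedge\mathrm{Cov}(o,e)\wedge\mathrm{Cov}(e,u)\wedge\mathrm{Cov}(e,v)\wedge u\not\le v\wedge\Psi(e,u,v)\bigr].
\]
The new conjuncts are $\Pi_1$, so the sentence is $\Sigma_3$. They force $o=\emptyset$, then $e=(1)$, the only cover of $\emptyset$, and then $\{u,v\}=\{(2),(1,1)\}$, since these are the only covers of $(1)$ and $u\not\le v$ gives $u\ne v$. Both orders of $u,v$ satisfy them. So the sentence is true if and only if $\Psi((1),(2),(1,1))$ or $\Psi((1),(1,1),(2))$ is true. No constant-free formula can tell $(2)$ from $(1,1)$, and for the same reason we need not: conjugation is an automorphism of $\langle\mathcal{P},\le\rangle$ that fixes $(1)$ and exchanges $(2)$ with $(1,1)$, and automorphisms preserve the truth of formulas. Hence the two instances of $\Psi$ are equivalent, and the constant-free sentence is true if and only if $P=Q$ has a solution in positive integers. An algorithm for the $\Sigma_3$-theory of $\langle\mathcal{P},\le\rangle$ would decide this problem, so there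 is none. \hfill$\square$

\begin{thebibliography}{9}

\bibitem{Mat} Matiyasevich, 1970 (the theorem of Davis--Putnam--Robinson--Matiyasevich).

\bibitem{Wires} Alexander Wires, \emph{Complexity in Young's Lattice}, arXiv:1907.13360 (2019).

\end{thebibliography}
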